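\title{The image of the Hilbert map of a polarized manifold}

\begin{abstract}
Let $L$ be an ample line bundle on a compact complex manifold $X$. The Hilbert map sends a positively curved hermitian metric $h$ on $L$ to the $L^2$ inner product on $H^0(X,L)$ defined by $h$ and the volume form of its curvature. Pointwise inequalities between sums of squared norms of sections integrate to linear inequalities that hold on the image of this map. We prove that these inequalities cut out the image exactly. Convex duality identifies the set they define with the $L^2$ inner products of one fixed metric and an arbitrary smooth positive volume form, and the Aubin--Yau theorem realizes each such inner product by a positively curved metric. We also show that the image is the interior of the convex cone spanned by point evaluations, that the fibers are infinite dimensional, and that the map is surjective exactly when the rational map $X\dashrightarrow\mathbb P(H^0(X,L)^*)$ is dominant.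
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{The Hilbert map}

Let $X$ be a connected compact complex manifold of dimension $n$ and let $L$ be an ample holomorphic line bundle on $X$. Put $V=H^0(X,L)$ and $m=\dim V$. Metrics are smooth, and hermitian forms are linear in the first variable. The curvature of a hermitian metric $h$ on $L$ is the $(1,1)$-form $\Theta_h=-\partial\bar\partial\log|\tau|_h^2$, where $\tau$ is any local holomorphic frame of $L$, and we put $\omega_h=\frac i2\Theta_h$. The metric $h$ has \emph{positive curvature} if $\omega_h$ is a K\"ahler form. Let $\mathcal H$ be the set of such metrics; it is nonempty because $L$ is ample. Let $\mathcal B$ be the set of hermitian inner products on $V$. The \emph{Hilbert map} $\mathrm{Hilb}:\mathcal H\to\mathcal B$ is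
\[
\mathrm{Hilb}(h)(s,t)=\int_X (s,t)_h\,\frac{\omega_h^n}{n!}.
\]
The metric enters twice: it gives the pointwise product of sections and, through its curvature, the volume form. A basis $e_1,\dots,e_m$ of $V$, fixed from now on, identifies a hermitian form $H$ with the matrix $H_{ab}=H(e_a,e_b)$. Thus the space $\mathrm{Herm}$ of hermitian forms on $V$ is $\mathbb R^{m^2}$, and $\mathcal B$ is the open subset of positive definite matrices.

Which inner products arise? The source $\mathcal H$ is infinite dimensional and the target is finite dimensional, so a first guess is that all of them do. This is true in the simplest case and false in the next.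

\begin{example}\label{ex:projective}
Let $X=\mathbb P^n$, $L=\mathcal O(1)$ and $H\in\mathcal B$. Let $h$ be the Fubini--Study metric determined by $\sum_i|s_i|_h^2=1$ for an $H$-orthonormal basis $s_0,\dots,s_n$ of $V$. The sum does not depend on the orthonormal basis, so $h$, and with it $\mathrm{Hilb}(h)$, is invariant under the unitary group of $H$. Hence $\mathrm{Hilb}(h)=cH$ with $c>0$. Scaling a metric does not change its curvature, so $\mathrm{Hilb}(c^{-1}h)=H$. The Hilbert map is surjective.
\end{example}

\begin{example}\label{ex:conic}
Let $X=\mathbb P^1$ and $L=\mathcal O(2)$. Let $z$ be the affine coordinate and $\tau$ the frame over $\mathbb C$ for which $e_a=z^a\tau$, $a=0,1,2$, is a basis of $V$. We have $2|z|^2\le 1+|z|^4$, with equality only on the unit circle, so $2|e_1|_h^2\le|e_0|_h^2+|e_2|_h^2$ for every metric $h$. Integration gives $2H_{11}<H_{00}+H_{22}$ for $H=\mathrm{Hilb}(h)$. The identity matrix violates this, so the Hilbert map is not surjective.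
\end{example}

\subsection{The constraints}\label{sub:constraints}

Example~\ref{ex:conic} belongs to a general family. Let $S=\{s_1,\dots,s_l\}$ and $\Sigma=\{\sigma_1,\dots,\sigma_q\}$ be finite subsets of $V$, with the $s_i$ not all zero. Let $I$ and $J$ be the ideal sheaves generated by the local representations $s_i/\tau$ and $\sigma_j/\tau$, respectively, and suppose $J\subset I$. This holds, for instance, if $S$ generates $L$, that is, if the $s_i$ have no common zero, since then $I=\mathcal O_X$. On the nonempty open set $U=\{p\in X:\text{some }s_i(p)\ne0\}$ consider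
\[
R=\frac{\sum_{j}|\sigma_j|^2}{\sum_{i}|s_i|^2},\qquad M=\sup_U R .
\]
The ratio $R$ does not depend on the metric, because two metrics on a line bundle differ by a positive function.

The condition $J\subset I$ makes $M$ finite. Indeed, every point of $X$ has a neighborhood on which $\sigma_j=\sum_i g_{ji}s_i$ with bounded holomorphic functions $g_{ji}$; there $\sum_j|\sigma_j|^2\le\big(\sum_{i,j}|g_{ji}|^2\big)\sum_i|s_i|^2$ by the Cauchy--Schwarz inequality, and finitely many such neighborhoods cover $X$. The same formula shows that all $\sigma_j$ vanish off $U$. (Without $J\subset I$ the ratio may be unbounded: in Example~\ref{ex:conic} take $S=\{e_1\}$ and $\Sigma=\{e_0\}$, so that $R=|z|^{-2}$.)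

The pair $(S,\Sigma)$ is \emph{admissible} if $J\subset I$ and $R$ is not constant on $U$. For an admissible pair and any metric $h$ on $L$, the continuous function
\begin{equation}\label{eq:rho}
\rho_h=M\sum_i|s_i|_h^2-\sum_j|\sigma_j|_h^2
\end{equation}
equals $(M-R)\sum_i|s_i|_h^2$ on $U$ and $0$ off $U$. So $\rho_h\ge0$, and $\rho_h\not\equiv0$ because $R\not\equiv M$. The integral of $\rho_h$ against any positive volume form is therefore positive. For the volume form $\omega_h^n/n!$ with $h\in\mathcal H$, this says that $H=\mathrm{Hilb}(h)$ satisfies
\begin{equation}\label{eq:star}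
\sum_{j=1}^q H(\sigma_j,\sigma_j)<M\sum_{i=1}^l H(s_i,s_i).
\end{equation}
If $R$ were constant, the two sides would be equal for $H=\mathrm{Hilb}(h)$, which is why such pairs are excluded. As a condition on $H$, inequality \eqref{eq:star} is linear and defines an open half space of $\mathbb R^{m^2}$. Let $\mathcal A$ be the set of all $H\in\mathcal B$ that satisfy \eqref{eq:star} for every admissible pair. We have shown that $\mathrm{Hilb}(\mathcal H)\subset\mathcal A$. The problem, posed in \cite{Sun}, is whether $\mathrm{Hilb}(\mathcal H)=\mathcal A$.

Two degenerate cases are immediate. If $m=0$, then $\mathcal B$ is a point. If $n=0$, then $X$ is a point, $V=L$ and $\mathrm{Hilb}(h)=h$. In both cases no pair is admissible and $\mathrm{Hilb}(\mathcal H)=\mathcal B=\mathcal A$. From now on $m\ge1$ and $n\ge1$.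

\subsection{The results}

The derivation of \eqref{eq:star} used only that $\omega_h^n/n!$ is positive, not that it is tied to $h$. To isolate what was ignored, fix $h_0\in\mathcal H$ and put $\omega_0=\omega_{h_0}$. Every metric on $L$ is $h=h_0e^{-\varphi}$ for a unique smooth real function $\varphi$, and the formula for the curvature gives
\begin{equation}\label{eq:curv}
\omega_h=\omega_0+\tfrac i2\partial\bar\partial\varphi .
\end{equation}
Let $\mathcal D=\{g\,\omega_0^n: g\in C^\infty(X,\mathbb R)\}$ be the space of smooth real $2n$-forms, and let $\mathcal D_+$ be the convex cone of positive volume forms, those with $g>0$; it is open for the sup norm of $g$ because $X$ is compact. For $\mu\in\mathcal D$ define $H_\mu\in\mathrm{Herm}$ by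
\[
H_\mu(s,t)=\int_X(s,t)_{h_0}\,\mu ,\qquad\text{and put}\quad \mathcal K=\{H_\mu:\mu\in\mathcal D_+\}.
\]
For $h=h_0e^{-\varphi}\in\mathcal H$ put $\mu(h)=e^{-\varphi}\omega_h^n/n!\in\mathcal D_+$. This is the volume form characterized by $h\,\omega_h^n/n!=h_0\,\mu(h)$, that is, $(s,t)_h\,\omega_h^n/n!=(s,t)_{h_0}\,\mu(h)$ for all local sections $s,t$. Hence $\mathrm{Hilb}(h)=H_{\mu(h)}$: the Hilbert map is the nonlinear map $h\mapsto\mu(h)$ followed by the linear map $\mu\mapsto H_\mu$. For $\mu\in\mathcal D_+$ the form $H_\mu$ is positive definite, since a nonzero section is nonzero on an open set, and it satisfies \eqref{eq:star}, since $\int_X\rho_{h_0}\mu>0$. Therefore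
\begin{equation}\label{eq:chain}
\mathrm{Hilb}(\mathcal H)\subset\mathcal K\subset\mathcal A .
\end{equation}
One might expect the first inclusion to be strict. The forms $\omega_h^n$ are not arbitrary: by \eqref{eq:curv} the forms $\omega_h$ and $\omega_0$ differ by an exact form, so $\int_X\omega_h^n=\int_X\omega_0^n$ by Stokes' theorem. Nevertheless, both inclusions are equalities.

\begin{theorem}\label{thm:main}
$\mathrm{Hilb}(\mathcal H)=\mathcal A$.
\end{theorem}

The proof gives a more geometric picture. Let $\mathrm{Bs}\subset X$ be the base locus, the common zero set of all sections, and let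
\[
\Phi:X\setminus\mathrm{Bs}\to\mathbb P(V^*)=\mathbb P^{m-1},\qquad \Phi(p)=[f_1(p):\dots:f_m(p)],
\]
where $e_a=f_a\tau$ in a local frame $\tau$. Let $Y$ be the closure of $\Phi(X\setminus\mathrm{Bs})$ in the usual topology; Lemma~\ref{lem:Y} shows that it is also the Zariski closure. Identify $\xi\in\mathbb C^m$ with the functional on $V$ with $\xi(e_a)=\xi_a$, and let $E_\xi(s,t)=\xi(s)\overline{\xi(t)}$ be the form with matrix $\xi_a\bar\xi_b$. If $[\xi]=\Phi(p)$, then $E_\xi$ is a positive multiple of the point evaluation $(s,t)_{h_0}(p)$, which is what $H_\mu$ becomes when $\mu$ is replaced by a point mass. Let $C$ be the convex cone of all finite sums $\sum_i c_iE_{\xi_i}$ with $c_i\ge0$, $\xi_i\neq0$ and $[\xi_i]\in Y$.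

\begin{theorem}\label{thm:structure}
\begin{enumerate}
\item[(i)] $\mathrm{Hilb}(\mathcal H)=\mathcal A=\operatorname{int}C$. In particular, the image is an open convex cone in $\mathbb R^{m^2}$ with closure $C$.
\item[(ii)] The inequalities \eqref{eq:star} of the admissible pairs in which $S=\{e_1,\dots,e_m\}$ is the fixed basis and $\Sigma$ varies, together with positive definiteness, already define $\mathcal A$.
\item[(iii)] For $H\in\mathcal A$, the map $h\mapsto\mu(h)$ is a bijection from $\mathrm{Hilb}^{-1}(H)$ onto the nonempty convex set $\{\mu\in\mathcal D_+:H_\mu=H\}$. This set is the intersection of an affine subspace of codimension $m^2$ in $\mathcal D$ with the open cone $\mathcal D_+$. So it is infinite dimensional, and $\mathrm{Hilb}$ is never injective.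
\item[(iv)] $\mathrm{Hilb}$ is surjective onto $\mathcal B$ if and only if $Y=\mathbb P^{m-1}$, that is, the rational map $X\dashrightarrow\mathbb P(V^*)$ is dominant. This forces $m\le n+1$. If $L$ is globally generated, $\mathrm{Hilb}$ is surjective if and only if $m=n+1$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:conic} carries out the argument by hand in a special case. Sections~\ref{sec:test}--\ref{sec:moment} prove $\mathcal A\subset\mathcal K$ and (ii) by convex duality. Section~\ref{sec:MA} proves $\mathcal K\subset\mathrm{Hilb}(\mathcal H)$ and (iii) by solving a Monge--Amp\`ere equation. Section~\ref{sec:cone} proves (i) and (iv).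

We use three standard facts about a nonempty convex set $K$ in a finite-dimensional real vector space $W$.
\begin{enumerate}
\item[(C1)] If $x\notin K$, there is a nonzero linear functional $\ell$ with $\ell(x)\le\ell(y)$ for all $y\in K$. No closedness or openness of $K$ is needed.
\item[(C2)] $K$ and its closure have the same interior, and if this interior is nonempty, its closure is the closure of $K$.
\item[(C3)] (Bipolar theorem.) Let $K^*$ be the dual cone, the set of linear functionals that are nonnegative on $K$. If $K$ is a closed convex cone, then $K^{**}=K$.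
\end{enumerate}

\section{Diagonal inner products on a conic}\label{sec:conic}

Return to Example~\ref{ex:conic} and let $H=\mathrm{diag}(a,b,c)$ with $a,b,c>0$. We show that
\begin{equation}\label{eq:conic}
H\in\mathcal A\ \Longrightarrow\ b^2<ac\ \Longrightarrow\ H\in\mathcal K\ \Longrightarrow\ H\in\mathrm{Hilb}(\mathcal H),
\end{equation}
so that, by \eqref{eq:chain}, the four conditions are equivalent. The three implications are the three steps of the general proof; only the last needs a theorem from analysis.

\emph{The inequalities.} For $t>0$ take $S=\{te_0,t^{-1}e_2\}$ and $\Sigma=\{e_1\}$. The set $S$ generates $L$, since $e_0$ vanishes only at $\infty$ and $e_2$ only at $0$. The ratio $R=|z|^2/(t^2+t^{-2}|z|^4)$ vanishes at $0$ and has maximum $M=\frac12$, attained where $|z|=t$. So $H\in\mathcal A$ satisfies $2b<t^2a+t^{-2}c$, and the choice $t^4=c/a$ gives $b<\sqrt{ac}$.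

\emph{The volume form.} Take $|\tau|_{h_0}^2=(1+|z|^2)^{-2}$, write $z=re^{i\theta}$, and let $u=r^2/(1+r^2)$, a smooth function from $\mathbb P^1$ onto $[0,1]$. Then
\[
\omega_0=\frac{i\,dz\wedge d\bar z}{(1+r^2)^2}=\frac{2r\,dr\wedge d\theta}{(1+r^2)^2}=du\wedge d\theta ,
\]
and $|e_0|^2_{h_0}=(1-u)^2$, $|e_1|^2_{h_0}=u(1-u)$, $|e_2|^2_{h_0}=u^2$. Let $g$ be a smooth positive probability density on $[0,1]$ and $\mu=\frac1{2\pi}g(u)\,\omega_0$. The functions $(e_a,e_b)_{h_0}$ with $a\neq b$ carry the factor $e^{i(a-b)\theta}$ and integrate to zero. So, in terms of the moments $x=\int_0^1ug\,du$ and $y=\int_0^1u^2g\,du$,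
\[
H_\mu=\mathrm{diag}(1-2x+y,\ x-y,\ y).
\]
Given $a,b,c>0$ with $b^2<ac$, rescale so that $a+2b+c=1$, which is harmless because $\mathcal K$ is a cone, and put $x=b+c$, $y=c$. Then $(a,b,c)=(1-2x+y,x-y,y)$ and $ac-b^2=y-x^2$, so $(x,y)$ lies in the region $\Omega=\{x^2<y<x\}$. This region is the interior of the convex hull of the parabolic arc $\{(u,u^2):0\le u\le1\}$, whose points are the moments of point masses. The set of moments $(x,y)$ of smooth positive densities is convex, and its closure contains the arc, because $g$ can be concentrated near any $u_0\in[0,1]$. By (C2) it contains $\Omega$. Hence $H\in\mathcal K$.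

The two steps match because the inequalities of the first step are the tangent lines of the arc. For the pair with parameter $t$, the function \eqref{eq:rho} is
\[
\rho_{h_0}=\tfrac12t^2(1-u)^2-u(1-u)+\tfrac12t^{-2}u^2=\tfrac12\big(t(1-u)-t^{-1}u\big)^2,
\]
an affine function of $(u,u^2)$ that is nonnegative on the arc and vanishes at one point of it. Its coefficient matrix $\mathrm{diag}(\frac12t^2,-1,\frac12t^{-2})$ is indefinite. Matrices that are not semidefinite but define nonnegative functions on $X$ are the obstruction to surjectivity, and they are the central object below.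

\emph{The metric.} Let $H=H_\mu$. We look for $h=h_0e^{-\varphi}$ with $\mu(h)=\mu$. By \eqref{eq:curv} this is the semilinear equation $\omega_0+\frac i2\partial\bar\partial\varphi=e^{\varphi}\mu$; a solution has positive curvature automatically, since the right side is positive. For $g\equiv1$ the constant $\varphi=\log2\pi$ solves it, and $H_\mu=\mathrm{diag}(\frac13,\frac16,\frac13)$. For general $\mu$ it is the case $n=1$ of Proposition~\ref{prop:MA}. The fixed area $\int\omega_h=2\pi$ is no obstruction: integrating the equation gives $\int e^\varphi\mu=2\pi$, a normalization of $\varphi$ and not a condition on $\mu$.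

\section{Linear functionals as functions on $X$}\label{sec:test}

To compare $\mathcal A$ and $\mathcal K$ we test both against linear functionals on $\mathrm{Herm}$, and the example suggests reading a functional as a function on $X$. For a hermitian $m\times m$ matrix $A=(A^{ab})$ put
\[
\langle A,H\rangle=\sum_{a,b}A^{ab}H_{ab}\quad(H\in\mathrm{Herm}),\qquad \widehat A=\sum_{a,b}A^{ab}(e_a,e_b)_{h_0}.
\]
Complex conjugation interchanges $a$ and $b$ in both sums, so $\langle A,H\rangle$ is a real number and $\widehat A$ is a smooth real function on $X$. The form $\bar A$ with matrix $\overline{A^{ab}}$ satisfies $\langle A,\bar A\rangle=\|A\|^2$, where $\|A\|^2=\sum_{a,b}|A^{ab}|^2$. So the pairing is perfect: every real linear functional on $\mathrm{Herm}$ is $\langle A,\cdot\rangle$ for a unique $A$. The two objects are linked by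
\begin{equation}\label{eq:link}
\langle A,H_\mu\rangle=\int_X\widehat A\,\mu\qquad(\mu\in\mathcal D).
\end{equation}

Sums of squares correspond to semidefinite matrices. For a finite set $S=\{s_i\}\subset V$ with $s_i=\sum_ac_i^ae_a$, put $A_S^{ab}=\sum_ic_i^a\overline{c_i^b}$. Expanding $H(s_i,s_i)$ and $|s_i|^2_{h_0}$ by sesquilinearity gives
\begin{equation}\label{eq:AS}
\langle A_S,H\rangle=\sum_iH(s_i,s_i),\qquad\widehat{A_S}=\sum_i|s_i|_{h_0}^2 .
\end{equation}
For $S=\{e_1,\dots,e_m\}$ we get $A_S=\mathrm{Id}$. Every positive semidefinite $A$ is $A_S$ for some $S$: if $A^{ab}=\sum_i\lambda_iu_i^a\overline{u_i^b}$ is a spectral decomposition with $\lambda_i>0$, take $c_i=\sqrt{\lambda_i}\,u_i$, and take $S=\{0\}$ if $A=0$.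

Let
\[
\mathcal P=\{A\ \text{hermitian}:\ \widehat A\ge0\ \text{on }X\}.
\]
This is a closed convex cone, as an intersection of closed half spaces indexed by the points of $X$, and by \eqref{eq:AS} it contains all positive semidefinite matrices. We need to know that nothing is lost in passing from $A$ to $\widehat A$.

\begin{lemma}\label{lem:polar}
If $\widehat A=0$ on a nonempty open subset of $X$, then $A=0$.
\end{lemma}

\begin{proof}
Choose coordinates $z=(z_1,\dots,z_n)$ and a frame $\tau$ near a point $z=0$ of the open set, and write $e_a=f_a\tau$. Then $\widehat A=|\tau|_{h_0}^2\sum_{a,b}A^{ab}f_a\overline{f_b}$, so $\sum_{a,b}A^{ab}f_a\overline{f_b}=0$ near $0$. The holomorphic and antiholomorphic factors can be differentiated independently: applying $\partial_z^\alpha\partial_{\bar z}^\beta$ at $0$ gives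
\[
\sum_{a,b}A^{ab}v_\alpha^a\overline{v_\beta^b}=0\quad\text{for all multi-indices }\alpha,\beta,\qquad v_\alpha=\big(\partial_z^\alpha f_a(0)\big)_{a=1}^m\in\mathbb C^m .
\]
The vectors $v_\alpha$ span $\mathbb C^m$. Otherwise there is $c\ne0$ with $\sum_ac_av_\alpha^a=0$ for all $\alpha$; then $\sum_ac_af_a$ has zero Taylor series at $0$, the section $\sum_ac_ae_a$ vanishes near $0$ and hence on the connected manifold $X$ by the identity theorem, and this contradicts the linear independence of the $e_a$. The sesquilinear form $(v,w)\mapsto\sum A^{ab}v^a\overline{w^b}$ vanishes on all pairs from a spanning set, so $A=0$.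
\end{proof}

\begin{remark}
Connectedness is needed. On two disjoint copies of $(\mathbb P^1,\mathcal O(1))$, let $e_1$ vanish on the second copy and $e_2$ on the first. Then $(e_1,e_2)_h\equiv0$ for every $h$, the matrix with $A^{12}=A^{21}=1$ and zeros elsewhere has $\widehat A=0$, and the image of the Hilbert map lies in $\{H_{12}=0\}$, so it is not open.
\end{remark}

\section{The constraints and the cone $\mathcal P$}\label{sec:constraints}

By \eqref{eq:AS}, inequality \eqref{eq:star} reads $\langle MA_S-A_\Sigma,H\rangle>0$, and $MA_S-A_\Sigma$ lies in $\mathcal P$. The difficulty is the converse: an element of $\mathcal P$ comes with no sections attached, and the constant $M$ is determined by the pair and cannot be chosen. The remedy is to subtract $A$ from a large multiple $\lambda\,\mathrm{Id}$, which produces a sum of squares. The resulting $M$ may be smaller than $\lambda$, but this error has the favorable sign.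

\begin{proposition}\label{prop:dual}
For $H\in\mathcal B$ the following are equivalent.
\begin{enumerate}
\item[(a)] $H\in\mathcal A$.
\item[(b)] $H$ satisfies \eqref{eq:star} for every admissible pair with $S=\{e_1,\dots,e_m\}$.
\item[(c)] $\langle A,H\rangle>0$ for all $A\in\mathcal P\setminus\{0\}$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a)$\Rightarrow$(b) holds by definition.

(c)$\Rightarrow$(a). Let $(S,\Sigma)$ be admissible and $A=MA_S-A_\Sigma$. By \eqref{eq:AS}, $\widehat A$ is the function $\rho_{h_0}$ of \eqref{eq:rho}, which is nonnegative and not identically zero. So $A\in\mathcal P\setminus\{0\}$, and $\langle A,H\rangle>0$ is \eqref{eq:star}.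

(b)$\Rightarrow$(c). Let $A\in\mathcal P\setminus\{0\}$. Choose $\lambda>0$ such that $\lambda\,\mathrm{Id}-A$ is positive semidefinite and write $\lambda\,\mathrm{Id}-A=A_\Sigma$. Let $S=\{e_1,\dots,e_m\}$. The elements of $\Sigma$ are linear combinations of the $e_a$, so $J\subset I$. On $U=X\setminus\mathrm{Bs}$,
\[
R=\frac{\widehat{A_\Sigma}}{\widehat{\mathrm{Id}}}=\lambda-\frac{\widehat A}{\widehat{\mathrm{Id}}}\le\lambda ,
\]
so $M\le\lambda$. Put $T=\langle\mathrm{Id},H\rangle=\sum_aH(e_a,e_a)$, which is positive because $H\in\mathcal B$.

If $R$ is not constant, the pair is admissible, and \eqref{eq:star} gives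
\[
\lambda T-\langle A,H\rangle=\langle A_\Sigma,H\rangle<MT\le\lambda T ,
\]
so $\langle A,H\rangle>0$. If $R$ is constant, no inequality is available, but none is needed. Then $R\equiv M$, so $\widehat A=(\lambda-M)\widehat{\mathrm{Id}}$ on $U$, and Lemma~\ref{lem:polar} applied to $A-(\lambda-M)\mathrm{Id}$ gives $A=(\lambda-M)\mathrm{Id}$. Since $A\ne0$ and $M\le\lambda$, we have $\lambda-M>0$ and $\langle A,H\rangle=(\lambda-M)T>0$.
\end{proof}

The equivalence of (a) and (b) is Theorem~\ref{thm:structure}(ii). Positive definiteness cannot be dropped from that statement in general: if $m=1$, every ratio $R$ is constant, there is no admissible pair, and $H_{11}>0$ is the only condition.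

\section{From the inequalities to a volume form}\label{sec:moment}

We must produce, from the inequalities alone, a \emph{smooth and positive} volume form with prescribed integrals. At this point we do not know whether the convex set $\mathcal K$ is open or closed, so only the weak separation (C1) is available. It suffices because the inequalities in Proposition~\ref{prop:dual}(c) are strict.

\begin{proposition}\label{prop:moment}
$\mathcal A=\mathcal K$.
\end{proposition}

\begin{proof}
By \eqref{eq:chain} we need only $\mathcal A\subset\mathcal K$. Let $H\in\mathcal A$ and suppose $H\notin\mathcal K$. The set $\mathcal K$ is nonempty and convex, as a linear image of $\mathcal D_+$. By (C1) and \eqref{eq:link} there is $A\ne0$ with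
\[
\langle A,H\rangle\le\int_X\widehat A\,\mu\qquad\text{for all }\mu\in\mathcal D_+ .
\]
Apply this to $t\mu$ with $t>0$. Letting $t\to0^+$ gives $\langle A,H\rangle\le0$. Dividing by $t$ and letting $t\to\infty$ gives $\int_X\widehat A\,\mu\ge0$ for all $\mu\in\mathcal D_+$.

We claim that $\widehat A\ge0$. If $\widehat A(p)<0$, choose a smooth function $\chi\ge0$ supported in the open set $\{\widehat A<0\}$ with $\chi(p)>0$. Then $\int_X\widehat A\chi\,\omega_0^n<0$, so $\int_X\widehat A\,(\chi+\varepsilon)\,\omega_0^n<0$ for small $\varepsilon>0$, although $(\chi+\varepsilon)\omega_0^n\in\mathcal D_+$. This proves the claim. Thus $A\in\mathcal P\setminus\{0\}$ and $\langle A,H\rangle\le0$, which contradicts Proposition~\ref{prop:dual}(c).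
\end{proof}

\begin{remark}
With $\le$ in place of $<$ in \eqref{eq:star} the statement fails. In Example~\ref{ex:conic}, the identity matrix is the form $\frac13\sum_{z^3=1}(s/\tau)(z)\,\overline{(t/\tau)(z)}$, because $\sum_{z^3=1}z^a\bar z^b=0$ for $0<|a-b|\le2$. It is a positive combination of point evaluations, so it satisfies all the non-strict inequalities since $\rho_{h_0}\ge0$; but it is not in $\mathcal A$, hence not in $\mathcal K$.
\end{remark}

\section{From a volume form to a metric}\label{sec:MA}

It remains to invert the map $h\mapsto\mu(h)$. The unknown $\varphi$ appears both in the weight $e^{-\varphi}$ and in the volume form $\omega_h^n$, and the resulting equation is the one solved by the following theorem.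

\begin{theorem}[Aubin \cite{Aubin}, Yau \cite{Yau}]\label{thm:AY}
Let $(X,\omega)$ be a compact K\"ahler manifold of dimension $n$ and let $F\in C^\infty(X,\mathbb R)$. There is a unique $\varphi\in C^\infty(X,\mathbb R)$ with $\omega+i\partial\bar\partial\varphi>0$ and $(\omega+i\partial\bar\partial\varphi)^n=e^{\varphi+F}\omega^n$.
\end{theorem}

Two features of this equation matter here. First, $F$ is arbitrary. Without the factor $e^\varphi$, Stokes' theorem would force $\int_Xe^F\omega^n=\int_X\omega^n$; with it, the additive constant in $\varphi$ absorbs the total mass. Second, the right side increases with $\varphi$, the sign that suits the maximum principle. For instance, if $\varphi_1,\varphi_2$ are solutions, then at a maximum point of $\varphi_1-\varphi_2$ we have $0<\omega+i\partial\bar\partial\varphi_1\le\omega+i\partial\bar\partial\varphi_2$, hence $e^{\varphi_1}\le e^{\varphi_2}$ at that point and $\varphi_1\le\varphi_2$ everywhere; by symmetry $\varphi_1=\varphi_2$.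

\begin{proposition}\label{prop:MA}
The map $h\mapsto\mu(h)$ is a bijection from $\mathcal H$ onto $\mathcal D_+$. That is, for every smooth positive volume form $\mu$ there is exactly one $h\in\mathcal H$ with $h\,\omega_h^n/n!=h_0\,\mu$.
\end{proposition}

\begin{proof}
Let $\mu\in\mathcal D_+$ and define $F$ by $n!\,\mu=e^F\omega_0^n$. By \eqref{eq:curv}, the metric $h=h_0e^{-\varphi}$ lies in $\mathcal H$ and satisfies $\mu(h)=\mu$ if and only if
\[
\omega_0+\tfrac i2\partial\bar\partial\varphi>0,\qquad e^{-\varphi}\big(\omega_0+\tfrac i2\partial\bar\partial\varphi\big)^n=e^F\omega_0^n .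
\]
Multiplying the inequality by $2$ and the equation by $2^ne^{\varphi}$ turns this into
\[
2\omega_0+i\partial\bar\partial\varphi>0,\qquad(2\omega_0+i\partial\bar\partial\varphi)^n=e^{\varphi+F}(2\omega_0)^n .
\]
The form $2\omega_0$ is K\"ahler because $h_0\in\mathcal H$; this is where ampleness is used. Theorem~\ref{thm:AY} gives exactly one solution $\varphi$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Since $\mathrm{Hilb}(h)=H_{\mu(h)}$ and $h\mapsto\mu(h)$ is onto $\mathcal D_+$, we have $\mathrm{Hilb}(\mathcal H)=\mathcal K$, and $\mathcal K=\mathcal A$ by Proposition~\ref{prop:moment}.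
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(iii)]
Let $H\in\mathcal A$. The bijection of Proposition~\ref{prop:MA} carries $\mathrm{Hilb}^{-1}(H)$ onto $\{\mu\in\mathcal D_+:H_\mu=H\}$, because $\mathrm{Hilb}(h)=H_{\mu(h)}$. This set is nonempty by Proposition~\ref{prop:moment}.

The linear map $\mathcal D\to\mathrm{Herm}$, $\mu\mapsto H_\mu$, is onto. Otherwise some $A\ne0$ annihilates its image; then \eqref{eq:link} with $\mu=\widehat A\,\omega_0^n$ gives $\int_X\widehat A^{\,2}\omega_0^n=0$, so $\widehat A\equiv0$, contrary to Lemma~\ref{lem:polar}. Hence the kernel $\mathcal N$ has codimension $m^2$, and $\{\mu\in\mathcal D:H_\mu=H\}$ is a translate of $\mathcal N$. Its intersection with $\mathcal D_+$ is convex. If $\mu$ lies in the intersection and $\nu\in\mathcal N$, then $\mu+t\nu$ lies in it for small $|t|$, since $\mathcal D_+$ is open. So the intersection spans the whole affine subspace $\mu+\mathcal N$. Since $n\ge1$, there are infinitely many bump functions with disjoint supports, so $\mathcal D$ is infinite dimensional, and so is $\mathcal N$. In particular the fiber has more than one point.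
\end{proof}

\section{The cone of point evaluations and surjectivity}\label{sec:cone}

In Section~\ref{sec:conic} the image was the interior of the hull of the point masses. In general the point evaluations at $p\notin\mathrm{Bs}$ are parametrized, up to scale, by $\Phi(X\setminus\mathrm{Bs})$. This set need not be closed, and the bipolar theorem requires a closed cone; this is why $C$ is built on the closure $Y$. For (iv) we also need to control the size of that closure.

\begin{lemma}\label{lem:Y}
$Y$ is an irreducible projective variety of dimension at most $n$, and it is the Zariski closure of $\Phi(X\setminus\mathrm{Bs})$.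
\end{lemma}

\begin{proof}
We resolve the indeterminacy of $\Phi$ by closing up its graph. Let $Z\subset X\times\mathbb P^{m-1}$ be the analytic set of pairs $(p,[\xi])$ with $\xi_ae_b(p)=\xi_be_a(p)$ for all $a,b$, and let $Z'=\mathrm{Bs}\times\mathbb P^{m-1}\subset Z$. Then $\Gamma=Z\setminus Z'$ is the graph of $\Phi$, a complex manifold of dimension $n$. For analytic sets $Z'\subset Z$, the closure of $Z\setminus Z'$ is the union of the irreducible components of $Z$ not contained in $Z'$. Each such component meets $\Gamma$ in a dense open subset of itself, so $\overline\Gamma$ is a compact analytic set of dimension $n$. Its image under the second projection is compact and contains $\Phi(X\setminus\mathrm{Bs})$, and it lies in $Y$ by continuity; so it equals $Y$. By Remmert's proper mapping theorem (the image of an analytic set under a proper holomorphic map is analytic, of no larger dimension), $Y$ is analytic of dimension at most $n$, and by Chow's theorem (analytic subsets of projective space are algebraic) it is Zariski closed. Every Zariski closed set containing $\Phi(X\setminus\mathrm{Bs})$ is closed in the usual topology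 and so contains $Y$; thus $Y$ is the Zariski closure. Finally, $X\setminus\mathrm{Bs}$ is connected, as the complement of a proper analytic subset of a connected manifold, so it is not the union of two proper analytic subsets. If $Y=Y_1\cup Y_2$ with $Y_1,Y_2$ Zariski closed, then some $\Phi^{-1}(Y_k)$ is all of $X\setminus\mathrm{Bs}$, and $Y_k=Y$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(i)]
\emph{$C$ is closed.} The set $Q=\{E_\xi:|\xi|=1,\ [\xi]\in Y\}$ is compact and consists of matrices of trace $1$. Its convex hull $Q'$ is compact by Carath\'eodory's theorem, and $C=\{tG:t\ge0,\ G\in Q'\}$ because $E_{c\xi}=|c|^2E_\xi$. If $t_kG_k\to H$ with $G_k\in Q'$, then $t_k=\operatorname{tr}(t_kG_k)\to\operatorname{tr}H$ and a subsequence of $G_k$ converges to some $G\in Q'$, so $H=(\operatorname{tr}H)\,G\in C$.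

\emph{$\mathcal P=C^*$.} For $p\notin\mathrm{Bs}$ and $\xi=(f_a(p))_a$ we have $\widehat A(p)=|\tau(p)|_{h_0}^2\langle A,E_\xi\rangle$, and $\widehat A=0$ on $\mathrm{Bs}$. So $A\in\mathcal P$ if and only if the set $\{[\xi]:\langle A,E_\xi\rangle\ge0\}$ contains $\Phi(X\setminus\mathrm{Bs})$. This set is well defined and closed in $\mathbb P^{m-1}$, so the condition is that it contain $Y$, which means $A\in C^*$. By (C3), $C=\mathcal P^*$.

\emph{The interior.} Let $\mathcal O$ be the set of $H\in\mathrm{Herm}$ with $\langle A,H\rangle>0$ for all $A\in\mathcal P\setminus\{0\}$. We claim that $\mathcal O=\operatorname{int}\mathcal P^*$. Let $H\in\mathcal O$. The set of $A\in\mathcal P$ with $\|A\|=1$ is compact and nonempty, so $\langle\cdot,H\rangle$ has a positive minimum $\delta$ on it. If $\|H'-H\|<\delta$, then $\langle A,H'\rangle\ge\delta-\|H'-H\|>0$ on this set by the Cauchy--Schwarz inequality, so $H'\in\mathcal P^*$. Conversely, if $\langle A,H\rangle\le0$ for some $A\in\mathcal P\setminus\{0\}$, then $\langle A,H-\varepsilon\bar A\rangle\le-\varepsilon\|A\|^2<0$ for all $\varepsilon>0$, so $H\notin\operatorname{int}\mathcal P^*$.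

Every $H\in\mathcal O$ is positive definite: for $s\neq0$ the matrix $A_{\{s\}}$ lies in $\mathcal P\setminus\{0\}$, and $\langle A_{\{s\}},H\rangle=H(s,s)$. By Proposition~\ref{prop:dual}, $\mathcal O=\mathcal A$. Thus $\mathcal A=\operatorname{int}C$, and this is $\mathrm{Hilb}(\mathcal H)$ by Theorem~\ref{thm:main}. The interior of a convex cone is an open convex cone; here it is nonempty, since $\mathcal H$ is, so its closure is $C$ by (C2).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(iv)]
Let $\mathrm{PSD}$ be the closed convex cone of positive semidefinite forms. Then $C\subset\mathrm{PSD}$ and $\mathcal B=\operatorname{int}\mathrm{PSD}$. By (i), $\mathrm{Hilb}$ is surjective if and only if $\operatorname{int}C=\operatorname{int}\mathrm{PSD}$; by (C2) both cones are the closures of their interiors, so this holds if and only if $C=\mathrm{PSD}$.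

If $Y=\mathbb P^{m-1}$, then $C=\mathrm{PSD}$, since by the spectral theorem every positive semidefinite matrix is a finite sum of matrices $E_\xi$. Conversely, let $C=\mathrm{PSD}$ and $\xi\ne0$. The point is that the rank-one form $E_\xi$ cannot be decomposed in $\mathrm{PSD}$ except into multiples of itself. Write $E_\xi=\sum_ic_iE_{\xi_i}$ with $c_i>0$ and $[\xi_i]\in Y$; the sum has at least one term because $E_\xi\ne0$. If $\xi(s)=0$, then $0=\sum_ic_i|\xi_i(s)|^2$, so $\xi_i(s)=0$ for all $i$. Thus $\ker\xi\subset\ker\xi_i$, the nonzero functional $\xi_i$ is proportional to $\xi$, and $[\xi]=[\xi_i]\in Y$. Hence $Y=\mathbb P^{m-1}$. By Lemma~\ref{lem:Y}, this equality says that $\Phi$ has Zariski dense image, which is the definition of dominance, and it forces $m-1\le n$.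

Now let $L$ be globally generated, so that $\mathrm{Bs}=\emptyset$ and $\Phi$ is holomorphic on $X$. We show that $\dim Y=n$. The function $\sum_a|e_a|^2_{h_0}$ is positive, so $h_1=h_0/\sum_a|e_a|_{h_0}^2$ is a smooth metric on $L$. In a frame, $|\tau|_{h_1}^2=1/\sum_a|f_a|^2$, so
\[
\omega_{h_1}=\tfrac i2\partial\bar\partial\log\sum_a|f_a|^2=\Phi^*\omega_{FS},\qquad \omega_{FS}=\tfrac i2\partial\bar\partial\log|\xi|^2 .
\]
By \eqref{eq:curv} and Stokes' theorem, $\int_X\Phi^*\omega_{FS}^n=\int_X\omega_0^n$, which is positive because $L$ is ample. So $\Phi^*\omega_{FS}^n\ne0$ at some point $p$. A $2n$-form pulls back to zero under a linear map of real rank less than $2n$, so $d\Phi_p$ is injective, $\Phi$ is an embedding near $p$, and $Y$ contains an $n$-dimensional complex submanifold. With Lemma~\ref{lem:Y} this gives $\dim Y=n$. A proper analytic subset of $\mathbb P^{m-1}$ has dimension less than $m-1$, so $Y=\mathbb P^{m-1}$ if and only if $n=m-1$.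
\end{proof}

\begin{example}
For $(\mathbb P^1,\mathcal O(d))$ with $d\ge1$ we have $m=d+1$, so $\mathrm{Hilb}$ is surjective only for $d=1$; for $d=2$, the variety $Y$ is the conic $\xi_0\xi_2=\xi_1^2$. Let $X$ be an elliptic curve and $\deg L=d\ge1$. By the Riemann--Roch theorem, $m=d$, and $L$ is globally generated for $d\ge2$. So $\mathrm{Hilb}$ is surjective for $d=2$ and not surjective for $d\ge3$. For $d=1$ we have $Y=\mathbb P^0$, so $\mathrm{Hilb}$ is surjective although $m<n+1$; here the section $e_1$ has a zero, and the last statement of (iv) fails without global generation.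
\end{example}

\begin{thebibliography}{9}

\bibitem{Aubin} Aubin, \emph{C. R. Acad. Sci. Paris} (1976).

\bibitem{Sun} Jingzhou Sun, \emph{On The Image Of The Hilbert Map}, arXiv:2208.13407 (2022).

\bibitem{Yau} Yau, \emph{Comm. Pure Appl. Math.} 31 (1978).

\end{thebibliography}
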